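\title{Rationality of homogeneous varieties of the group $G_2$}

\begin{abstract}
Let $G$ be the connected semisimple group of type $G_2$ over an algebraically closed field of characteristic $0$. We prove that the $11$-dimensional homogeneous variety $G/H$ is rational for every connected closed subgroup $H$ of type $A_1$, whether or not $H$ lies in a proper parabolic subgroup. The proof uses the maximal parabolic subgroup $P$ for which $G/P$ is a $5$-dimensional quadric $Q$: torsors under $P$ over fields are trivial and $H$ acts generically freely on $Q$, so $G/H$ is birational to the product of $P$ with a unirational surface. We also prove that $G/H$ is rational for every closed subgroup $H$ whose identity component is of type $A_1$, and for every connected closed subgroup $H$.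
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $k$ be an algebraically closed field of characteristic $0$. All varieties and algebraic groups are over $k$, and varieties are irreducible. A variety $X$ is \emph{rational} if its function field $k(X)$ is a purely transcendental extension of $k$; equivalently, a dense open subset of $X$ is isomorphic to a dense open subset of an affine space. It is \emph{unirational} if $k(X)$ is contained in a finitely generated purely transcendental extension of $k$; equivalently, there is a dominant rational map from an affine space to $X$.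

Let $G$ be a connected semisimple group and $H\subseteq G$ a closed subgroup. The homogeneous variety $G/H$ is smooth, and $k(G/H)=k(G)^H$. The big cell $U^-\times T\times U$ is open in $G$, so $G$ is rational and $G/H$ is unirational. To ask whether $G/H$ is rational is to ask whether the field of invariants $k(G)^H$ is again purely transcendental. In the simplest cases it is. If $\dim G/H\le 2$, this follows from the theorems of L\"uroth and Castelnuovo. If $H=P_1$ is parabolic, the opposite unipotent radical $R^-$, an affine space, is open in $G/P_1$. If $H$ is merely contained in a proper parabolic subgroup $P_1$, then $R^-\times P_1/H$ is open in $G/H$, and the question passes to the smaller group $P_1$, much of which is solvable. These cases suggest the answer ``yes'', and they single out the subgroups contained in no proper parabolic subgroup as those for which a different argument is needed.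

Now let $G$ be the $14$-dimensional group of type $G_2$. A connected subgroup of $G$ contained in no proper parabolic subgroup is semisimple of rank $1$ or $2$. In rank $2$ the quotient is small enough to be described directly: it is a point, an open subset of an affine quadric, or a variety on which a Borel subgroup has an open orbit (Section~\ref{sec:connected}). In rank $1$ the subgroup is of \emph{type $A_1$}, that is, isomorphic to $SL_2$ or $PGL_2$, and $G/H$ has dimension $11$. Proper parabolic subgroups of $G$ have dimension at most $9$, so none of them has an open orbit. The following question comes from the paper of Chin and Zhang \cite{CZ}.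

\begin{quote}
\emph{Let $G$ be of type $G_2$ and let $H\subseteq G$ be a connected closed subgroup of type $A_1$ which is not contained in a proper parabolic subgroup of $G$. Is $G/H$ rational?}
\end{quote}

The answer is yes, and the hypothesis on parabolic subgroups is not needed.

\begin{theorem}\label{thm:A1}
Let $G$ be the connected semisimple group of type $G_2$ and let $H\subseteq G$ be a connected closed subgroup of type $A_1$, contained in a proper parabolic subgroup or not. Then $G/H$ is rational.
\end{theorem}

We also prove two extensions.

\begin{theorem}\label{thm:disc}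
Let $G$ be of type $G_2$. Then $G/H$ is rational for every closed, possibly disconnected, subgroup $H$ of $G$ whose identity component is of type $A_1$.
\end{theorem}

\begin{theorem}\label{thm:conn}
Let $G$ be of type $G_2$. Then $G/H$ is rational for every connected closed subgroup $H$ of $G$.
\end{theorem}

The idea is to exchange the roles of the two sides of $G$. The projection $G\to G/H$ is a torsor under $H$, and this says little about $G/H$: even a rational section would only show that $H\times G/H$ is rational. Instead we let a parabolic subgroup $P$ act on $G/H$ from the left. Its orbits correspond to the orbits of $H$ on $G/P$, with the same stabilizers up to conjugacy. If $H$ acts on $G/P$ with trivial stabilizers in general position, then an open part of $G/H$ is a $P$-torsor over a variety $Y$ that is birationally the quotient of $G/P$ by $H$. If all $P$-torsors over fields are trivial, then $G/H$ is birational to $P\times Y$. For $G_2$ there is a choice of $P$ with $G/P$ a quadric $Q$ of dimension $5$, and then $Y$ is a unirational surface, which is rational by Castelnuovo's theorem.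

Section~\ref{sec:model} carries this out by hand for $PGL_2$. Section~\ref{sec:criterion} proves the general criterion, and Section~\ref{sec:G2} collects what is needed about $G_2$. Sections~\ref{sec:A1}, \ref{sec:disc} and \ref{sec:connected} prove Theorems~\ref{thm:A1}, \ref{thm:disc} and \ref{thm:conn}.

\subsection*{Conventions}
Points are closed points. A group acts \emph{generically freely} on a variety if all points of some dense open subset have trivial stabilizer. We use the following facts, all of which depend on characteristic $0$.
\begin{itemize}
\item[(F1)] A dominant morphism of varieties that is injective on points is birational. In particular this holds for an injective morphism between varieties of the same dimension.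
\item[(F2)] An orbit $Gx$ of an algebraic group is open in its closure, and $G/G_x\to Gx$ is an isomorphism. A bijective homomorphism of algebraic groups is an isomorphism.
\item[(F3)] A connected closed subgroup is determined by its Lie algebra, and $\operatorname{Lie}(H_1\cap H_2)=\operatorname{Lie}H_1\cap\operatorname{Lie}H_2$. The stabilizer of a vector $v$ in a module has Lie algebra $\{X: Xv=0\}$. The centralizer of an element or a subgroup has as Lie algebra its invariants in the adjoint module.
\item[(F4)] Elements of finite order are semisimple, closed subgroups of unipotent groups are connected, and modules over reductive groups are completely reducible.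
\end{itemize}

\section{A model case: quotients of $PGL_2$ by finite subgroups}\label{sec:model}

Let $G=PGL_2$ act on $\mathbb P^1$ with coordinate $x$, let $B$ be the stabilizer of $\infty$, which consists of the maps $x\mapsto ax+b$, and let $H\subset G$ be a finite subgroup. We find three explicit generators of the function field of the threefold $G/H$.

By L\"uroth's theorem $k(x)^H=k(\phi)$ for one rational function $\phi$, and the fibers of $\phi:\mathbb P^1\to\mathbb P^1$ are the $H$-orbits. For $g\in G$ the function $\phi\circ g^{-1}$ depends only on the coset $gH$. If $g^{-1}(\infty)$ is not a pole of $\phi$, expand at infinity: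
\[
\phi\circ g^{-1}(x)=c_0+\frac{c_1}{x}+\frac{c_2}{x^2}+\cdots .
\]
The coefficients $c_0,c_1,c_2$ are regular functions on an open subset of $G/H$. Here $c_0=\phi(g^{-1}(\infty))$, and $c_1\ne0$ exactly when $\phi$ is unramified at $g^{-1}(\infty)$. Let $X_0\subset G/H$ be the dense open set where $c_0\neq\infty$ and $c_1\ne0$. Multiply $g$ on the left by $p\in B$, with $p^{-1}(x)=ax+b$. This substitutes $ax+b$ for $x$, and since $\frac1{ax+b}=\frac1{ax}-\frac{b}{a^2x^2}+\cdots$,
\begin{equation}\label{eq:model}
(c_0,c_1,c_2)\longmapsto\Bigl(c_0,\ \frac{c_1}{a},\ \frac{c_2-bc_1}{a^2}\Bigr).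
\end{equation}
The map $(c_0,c_1,c_2):X_0\to\mathbb A^3$ is injective. Indeed, if $gH$ and $g'H$ have the same $c_0$, then $g'^{-1}(\infty)=hg^{-1}(\infty)$ for some $h\in H$, so $p=g'hg^{-1}$ lies in $B$ and $g'H=pgH$. If moreover $c_1\ne0$ and $c_2$ agree, then \eqref{eq:model} gives $a=1$, $b=0$. By (F1), $k(G/H)=k(c_0,c_1,c_2)$.

For instance, let $H=\{x\mapsto\pm x\}$, $\phi=x^2$, and write $g^{-1}(x)=u+v/(x+w)$. Then $c_0=u^2$, $c_1=2uv$, $c_2=v^2-2uvw$. The group $H$ acts by $(u,v,w)\mapsto(-u,-v,w)$, with invariant field $k(u^2,uv,w)$, and this is $k(c_0,c_1,c_2)$ because $v^2=c_1^2/4c_0$.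

Three things made the argument work. First, $B$ acts freely on $X_0$, because the point $g^{-1}(\infty)\in G/B$ has trivial stabilizer in $H$. Second, the normal form $c_1=1$, $c_2=0$ picks out one point in each $B$-orbit, so $X_0$ splits as $B$ times the orbit space. Third, the orbit space is birationally $\mathbb P^1/H$, which is rational by L\"uroth. In general there is no explicit normal form, and its existence comes from Galois cohomology.

\section{A birational criterion}\label{sec:criterion}

We first recall the tools.

\emph{Torsors.} Let $K$ be a field of characteristic $0$ and $P$ a linear algebraic group over $K$. A \emph{$P$-torsor over $K$} is a nonempty $K$-scheme $E$ of finite type with an action of $P$ such that $P\times_KE\to E\times_KE$, $(p,x)\mapsto(px,x)$, is an isomorphism. It is \emph{trivial}, that is, isomorphic to $P$, if and only if it has a $K$-point. Isomorphism classes of torsors form the pointed set $H^1(K,P)=H^1(\operatorname{Gal}(\bar K/K),P(\bar K))$. An exact sequence $1\to P'\to P\to P''\to1$ gives an exact sequence of pointed sets $H^1(K,P')\to H^1(K,P)\to H^1(K,P'')$, so the middle set is trivial if the outer two are. One has $H^1(K,\mathbb G_m)=1$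 and $H^1(K,SL_2)=1$ (Hilbert's Theorem 90), and $H^1(K,R)=1$ for $R$ unipotent \cite[III.2.1, Prop.~6]{Serre}. For a group $P$ over $k$ and $K\supseteq k$ we write $H^1(K,P)$ for $H^1(K,P_K)$.

\emph{Rosenlicht's theorem.} If a connected group $P$ acts on a variety $X$, there are a $P$-stable dense open subset $X_0\subseteq X$ and a surjective morphism $\pi:X_0\to Y$ to a variety, whose fibers are the $P$-orbits and for which $k(Y)=k(X)^P$.

\emph{Zariski's main theorem.} A birational morphism of varieties with finite fibers and normal target is an open immersion.

\emph{L\"uroth and Castelnuovo.} For $d=1$ (L\"uroth) and $d=2$ (Castelnuovo; here $k$ must be algebraically closed of characteristic $0$), a field $K$ with $k\subseteq K\subseteq k(t_1,\dots,t_d)$ and of transcendence degree $d$ over $k$ is purely transcendental.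

\begin{proposition}\label{prop:criterion}
Let $G$ be a connected linear algebraic group that is rational as a variety. Let $P\subseteq G$ be a connected closed subgroup that is rational as a variety and satisfies $H^1(K,P)=1$ for all fields $K\supseteq k$. Let $H\subseteq G$ be a closed subgroup acting generically freely on $G/P$. Then $G/H$ is birational to $P\times Y$, where $Y$ is a variety with $k(Y)=k(G/H)^P$. If $\dim G-\dim P-\dim H\le2$, then $G/H$ is rational.
\end{proposition}

\begin{proof}
\emph{Step 1: $P$ acts generically freely on $G/H$.} Let $\Omega\subseteq G/P$ be a dense open set of points with trivial stabilizer in $H$. Replacing $\Omega$ by the union of its $H$-translates, we may take it $H$-stable. The stabilizer in $P$ of the point $gH$ is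
\[
P\cap gHg^{-1}=g\,(g^{-1}Pg\cap H)\,g^{-1},
\]
and $g^{-1}Pg\cap H$ is the stabilizer in $H$ of the point $g^{-1}P\in G/P$. The set $\{g\in G: g^{-1}P\in\Omega\}$ is open, dense, stable under $P$ on the left and under $H$ on the right. Its image $X$ in $G/H$ is a $P$-stable dense open set on which all stabilizers in $P$ are trivial.

\emph{Step 2: the generic fiber is a torsor.} Apply Rosenlicht's theorem to $X$ to obtain $\pi:X_0\to Y$. The variety $X_0$ is smooth, so by generic smoothness we may shrink $Y$ and assume that $Y$ and $\pi$ are smooth. So far freeness is a statement about $k$-points, whereas the generic fiber lives over the field $K=k(Y)$. To pass from one to the other we show that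
\[
\Phi:P\times X_0\to X_0\times_YX_0,\qquad(p,x)\mapsto(px,x),
\]
is an isomorphism of schemes. It is surjective on points because the fibers of $\pi$ are orbits, and injective because stabilizers are trivial. The target is smooth over $X_0$, hence smooth, and it is irreducible because $P\times X_0$ is. So the target is a normal variety. By (F1) $\Phi$ is birational, and by Zariski's main theorem it is an open immersion, hence an isomorphism. Base change along $\operatorname{Spec}K\to Y$ shows that the generic fiber $E$ of $\pi$ is a $P_K$-torsor over $K$.

\emph{Step 3: splitting.} Since $H^1(K,P)=1$, the torsor $E$ has a $K$-point, which is a section $\sigma:Y_1\to X_0$ of $\pi$ over a dense open subset $Y_1\subseteq Y$. The morphism $P\times Y_1\to\pi^{-1}(Y_1)$, $(p,y)\mapsto p\,\sigma(y)$, is bijective on points, hence birational by (F1). So $G/H$ is birational to $P\times Y$.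

\emph{Step 4: rationality of $Y$.} The fibers of $\pi$ have dimension $\dim P$, so $d=\dim Y=\dim G-\dim H-\dim P$. From $k(Y)\subseteq k(G/H)\subseteq k(G)$ we get a dominant rational map $\psi:\mathbb A^n\dashrightarrow Y$. By generic smoothness there is a point $a$ at which $\psi$ is defined and has surjective differential. Let $A\cong\mathbb A^d$ be an affine subspace through $a$ whose direction is complementary to the kernel of the differential. Then $\psi|_A$ has bijective differential at $a$, so it is dominant, and $k(Y)\subseteq k(t_1,\dots,t_d)$. If $d\le2$, then $Y$ is a point or is rational by L\"uroth or Castelnuovo. As $P$ is rational, so is $P\times Y$.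
\end{proof}

\begin{remark}\label{rem:hyp}
The field $k(G/H)^P$ consists of the $f\in k(G)$ with $f(pgh)=f(g)$, and inversion on $G$ carries it to $k(G/P)^H$. So $Y$ is birationally the quotient of $G/P$ by $H$, as $\mathbb P^1/H$ was in Section~\ref{sec:model}.

Generic freeness is used in Steps 1 to 3. Without it the splitting fails: for $G=SL_2$, $P=B$ and $H\ni-1$, every stabilizer of $B$ on $G/H$ contains $-1$, so no $B$-stable dense open subset is equivariantly a product $B\times Y_1$. The vanishing of $H^1$ is used only in Step 3, and the rationality of $G$, the rationality of $P$ and the bound on dimensions only in Step 4. Generic freeness forces $\dim H\le\dim G/P$, so the criterion needs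
\[
\dim H\le\dim G/P\le\dim H+2 .
\]
For $G$ of type $G_2$ and $\dim H=3$, a Borel subgroup, with $\dim G/B=6$, is too small. A maximal parabolic subgroup, with $\dim G/P=5$, just fits.
\end{remark}

\section{The group $G_2$ and its quadric}\label{sec:G2}

From now on $G$ is of type $G_2$, with Lie algebra $\mathfrak g$.

\subsection*{Roots and coroots}
Fix a maximal torus $T$ with Lie algebra $\mathfrak t$. Then $C_G(T)=T$, and $W=N_G(T)/T$ is the Weyl group. The Cartan matrix has determinant $1$, so $G$ has trivial center, the roots span the character lattice of $T$, and the coroots span the cocharacter lattice. The twelve roots are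
\[
\text{short: } \pm e_1,\pm e_2,\pm e_3,\qquad \text{long: } e_i-e_j\ (i\ne j),\qquad\text{where } e_1+e_2+e_3=0 .
\]
Thus the characters $e_i$ identify $T$ with $\{(t_1,t_2,t_3): t_1t_2t_3=1\}$, and a cocharacter is a triple of integers with sum $0$, its values on $e_1,e_2,e_3$. The Weyl group is $S_3\times\{\pm1\}$, where $S_3$ permutes the $e_i$ and is generated by the reflections in the long roots. The coroot of $e_i-e_j$ has entry $1$ in place $i$, entry $-1$ in place $j$, and $0$ in the third place. The coroot of $e_i$ has entry $2$ in place $i$ and $-1$ elsewhere. As simple roots one can take $e_1$ and $e_2-e_1$; let $B=TU$ be the corresponding Borel subgroup, $U=R_u(B)$.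

For a root $\eta$ let $\mathfrak g_\eta$ be the root space, $U_\eta$ the root subgroup, and $A_\eta=\langle U_\eta,U_{-\eta}\rangle$. The group $A_\eta$ is the image of a homomorphism $SL_2\to G$ with kernel in $\{\pm1\}$ that restricts to $\eta^\vee$ on the diagonal torus. Every coroot has an entry $\pm1$, so $\eta^\vee:\mathbb G_m\to T$ is injective and $A_\eta\cong SL_2$. Also $A_\eta\cap T=\eta^\vee(\mathbb G_m)$, because the diagonal torus of $SL_2$ is its own centralizer.

\subsection*{Maximal parabolic subgroups}
Let $\alpha,\beta$ be the two simple roots, in either order. The subgroups containing $B$ are $B$, $G$ and the two maximal parabolic subgroups $P=R\rtimes L$, where $R=R_u(P)$ has dimension $5$ and $L=TA_\alpha$ has dimension $4$. Every parabolic subgroup is conjugate to one of these. Put $L'=A_\alpha\cong SL_2$, a normal subgroup of $L$.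

\begin{lemma}\label{lem:parabolic}
Let $P=R\rtimes L$ be either maximal parabolic subgroup.
\begin{itemize}
\item[(a)] $L=L'\rtimes\beta^\vee(\mathbb G_m)$.
\item[(b)] $P$ is connected and rational, and $H^1(K,P)=1$ for all fields $K\supseteq k$.
\item[(c)] If $H\subseteq P$ is a connected closed subgroup that is not solvable, then the image of $H$ in $L\cong P/R$ contains $L'$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The simple coroots form a basis of the cocharacter lattice, so $T=\alpha^\vee(\mathbb G_m)\times\beta^\vee(\mathbb G_m)$. Hence $L=L'T=L'\beta^\vee(\mathbb G_m)$, and $L'\cap\beta^\vee(\mathbb G_m)\subseteq\alpha^\vee(\mathbb G_m)\cap\beta^\vee(\mathbb G_m)=1$. The isomorphism of algebraic groups follows from (F2).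

(b) As a variety $P\cong R\times SL_2\times\mathbb G_m$, with $R$ an affine space. The sequence $1\to L'\to L\to\mathbb G_m\to1$ gives $H^1(K,L)=1$, and then $1\to R\to P\to L\to1$ gives $H^1(K,P)=1$.

(c) Since $R$ is solvable, the image $\bar H$ is connected and not solvable. Since $L/L'$ is commutative, the derived group of $\bar H$ is a connected non-solvable closed subgroup of $L'\cong SL_2$. Connected groups of dimension at most $2$ are solvable, so it equals $L'$.
\end{proof}

\subsection*{The $7$-dimensional module}
Both maximal parabolic subgroups satisfy the hypotheses on $P$ in Proposition~\ref{prop:criterion}. To compute stabilizers on $G/P$ we choose the one for which $G/P$ is a hypersurface in a small projective space.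

Let $V$ be the irreducible $G$-module of dimension $7$. Its weights are $0$ and the six short roots, each with multiplicity one; write $V_\chi$ for the weight spaces and $V_0=kv_0$. The module is faithful, since its kernel is a proper normal subgroup, hence central, hence trivial. The set of weights is symmetric, so $V\cong V^*$, and by Schur's lemma the invariant bilinear form $\langle\ ,\ \rangle$ is unique up to scalar, nondegenerate, and symmetric or alternating. It is symmetric because $\dim V$ is odd. Put $q(v)=\langle v,v\rangle$. As $G$ equals its derived group, $G\subseteq SO(V)$. Invariance under $T$ gives $\langle V_\chi,V_{\chi'}\rangle=0$ unless $\chi+\chi'=0$. Therefore $q(v_0)\ne0$, the lines $V_{\pm e_i}$ are isotropic, and $V$ is the orthogonal sum of $V_0$ and the three hyperbolic planes $V_{e_i}\oplus V_{-e_i}$. Let $Q=\{q=0\}\subset\mathbb P(V)$, an irreducible quadric of dimension $5$.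

\begin{lemma}\label{lem:quadric}
$G$ acts transitively on $Q$, and $Q\cong G/P$ for a maximal parabolic subgroup $P$.
\end{lemma}

\begin{proof}
The highest weight line $\ell$ is fixed by $B$ and is a point of $Q$, since its weight is nonzero. Its stabilizer $P$ contains $B$. We have $P\ne G$ because $V$ is irreducible, and $P\neq B$ because $\dim G\ell\le\dim Q=5<6$. So $P$ is maximal. The orbit $G\ell\cong G/P$ is projective of dimension $14-9=5$, hence closed in $Q$ and equal to $Q$.
\end{proof}

General points of $Q$ will be specified by open conditions on one orthogonal summand of $V$.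

\begin{lemma}\label{lem:lift}
Let $V=V'\oplus V''$ be an orthogonal decomposition with $V',V''\ne0$, and let $O\subseteq V'$ be a nonempty open subset stable under nonzero scalars. The points $[v'+v'']\in Q$ with $v'\in O$ and $q(v')\ne0$ form a dense open subset of $Q$, and $q(v'')=-q(v')\neq0$ at these points.
\end{lemma}

\begin{proof}
The conditions are open and unchanged by scaling. The form $q$ is nondegenerate on $V'$ and $V''$, so there is $v'\in O$ with $q(v')\ne0$, and $q$ takes the value $-q(v')$ on $V''$. So the set is nonempty, and $Q$ is irreducible.
\end{proof}

\subsection*{Involutions}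

\begin{lemma}\label{lem:involution}
\begin{itemize}
\item[(a)] Every element of order $2$ in $G$ is conjugate to $z=(-1,-1,1)\in T$. On $V$ the element $z$ has the eigenvalue $-1$ with multiplicity $4$. The roots $\eta$ with $\eta(z)=1$ are $\pm(e_1-e_2)$ and $\pm e_3$.
\item[(b)] Let $s\in N_G(T)$ represent $-1\in W$. Then $sv_0=-v_0$, and $s$ has order $2$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) An involution is semisimple, hence conjugate into $T$, and the involutions of $T$ are $z$ and its two images under $S_3$. We have $(\pm e_1)(z)=(\pm e_2)(z)=-1$ and $(\pm e_3)(z)=1$. This gives the eigenvalues on $V$. It also gives $(e_1-e_2)(z)=1$ and $(e_1-e_3)(z)=(e_2-e_3)(z)=-1$.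

(b) The element $s$ preserves $V_0$ and interchanges $V_{e_i}=kv_+$ and $V_{-e_i}=kv_-$, say $sv_+=av_-$ and $sv_-=bv_+$. Since $\langle v_+,v_-\rangle\ne0$ is preserved, $ab=1$. So on each of the three planes $s$ has determinant $-ab=-1$ and $s^2=1$. As $\det s=1$ on $V$, we get $sv_0=-v_0$. Hence $s^2$ acts trivially on $V$, and $V$ is faithful.
\end{proof}

\section{Connected subgroups of type $A_1$}\label{sec:A1}

By Lemmas~\ref{lem:parabolic} and \ref{lem:quadric}, what remains for Theorem~\ref{thm:A1} is to show that $H$ acts generically freely on $Q$. This depends only on $V$ as an $H$-module with its quadratic form, so we first list the possible modules.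

Let $S^m$ be the irreducible $SL_2$-module of binary forms of degree $m$, with weights $m,m-2,\dots,-m$; write $1$ for $S^0$. It is self-dual, its invariant bilinear form is symmetric for $m$ even and alternating for $m$ odd, and $-1\in SL_2$ acts by $(-1)^m$. Let $H\subset G$ be connected of type $A_1$ and fix an isogeny $SL_2\to H$; its kernel lies in $\{\pm1\}$. An invariant pairing of $S^m$ with $S^n$ is a homomorphism $S^m\to(S^n)^*\cong S^n$, which vanishes for $m\ne n$. So distinct isotypic components of $V$ are orthogonal, and $q$ is nondegenerate on each. Let $\nu:\mathbb G_m\to H$ be the restriction of the isogeny to the diagonal torus. After conjugating $H$, the image of $\nu$ lies in $T$. Two of the three entries of $\nu$ are both $\ge0$ or both $\le0$, so after conjugating by $N_G(T)$,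
\[
\nu=(a,b,-a-b),\qquad a\ge b\ge0,\quad a>0 .
\]

\begin{lemma}\label{lem:restriction}
The pair $(a,b)$, the module $V|_{SL_2}$ and the group $H$ are as in one of the following cases.
\[
\begin{array}{c|cccc}
&\text{\rm(i)}&\text{\rm(ii)}&\text{\rm(iii)}&\text{\rm(iv)}\\ \hline
(a,b)&(4,2)&(2,0)&(1,1)&(1,0)\\
V|_{SL_2}&S^6&2S^2\oplus1&S^2\oplus2S^1&2S^1\oplus3\cdot1\\
H&PGL_2&PGL_2&SL_2&SL_2
\end{array}
\]
\end{lemma}

\begin{proof}
The weights of $\nu$ on $V$ are $0,\pm a,\pm b,\pm(a+b)$. Let $m(n)$ be the multiplicity of $n$. In each $S^m$, hence in $V$, we have $m(n-2)\ge m(n)$ for $n\ge1$.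

Let $b=0$, so the weights are $a,a,0,0,0,-a,-a$. If $a\ge3$, then $a-2$ would be a weight strictly between $0$ and $a$. So $a=1$, which gives (iv), or $a=2$, which gives (ii).

Let $b>0$. Then $a+b-2\ge0$ is a weight smaller than $a+b$, so it is $0$, $b$ or $a$. If $a+b-2=0$, then $a=b=1$, the weights are $\pm2,\pm1,\pm1,0$, and we are in case (iii). If $a+b-2=b$, then $a=2$ and $b\in\{1,2\}$. For $b=2$ we get $m(2)=2>1=m(0)$, which is impossible. For $b=1$ the weights are $0,\pm1,\pm2,\pm3$, so $V=S^3\oplus S^2$; then $q$ would give a nondegenerate invariant symmetric form on $S^3$, whose invariant form is alternating. If $a+b-2=a$, then $b=2$, and $a=2$ has just been excluded. For $a\ge3$ the positive weight $a-2$ is smaller than $a$, so it equals $b=2$. Then $a=4$, the weights are $0,\pm2,\pm4,\pm6$, and we are in case (i).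

Since $V$ is faithful, $H\cong PGL_2$ exactly when $-1$ acts trivially on $V$, that is, when all weights are even.
\end{proof}

Remark~\ref{rem:cases} below shows that all four cases occur and that the question of the introduction concerns exactly (i) and (ii). The next lemma is used for every summand $S^2$.

\begin{lemma}\label{lem:S2}
An element $h\ne1$ of $PGL_2$ has a $1$-dimensional fixed space on $S^2$. In particular it does not act on $S^2$ as a scalar.
\end{lemma}

\begin{proof}
By Jordan normal form, $h$ is conjugate either to the class of $\operatorname{diag}(t,t^{-1})$ with $t^2\ne1$, with eigenvalues $t^2,1,t^{-2}$ on $S^2$, or to the class of the substitution $x\mapsto x$, $y\mapsto x+y$. The latter sends $x^2,xy,y^2$ to $x^2$, $xy+x^2$, $y^2+2xy+x^2$, and fixes only the multiples of $x^2$. A scalar has fixed space of dimension $0$ or $3$.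
\end{proof}

\begin{proposition}\label{prop:free}
Every connected subgroup $H\subset G$ of type $A_1$ acts generically freely on $Q$.
\end{proposition}

\begin{proof}
\emph{Cases (ii), (iii), (iv).} Write $V=(M\oplus M)\oplus N$, where $(M,N)$ is $(S^2,1)$, $(S^1,S^2)$, $(S^1,3\cdot1)$ respectively. The summands $M\oplus M$ and $N$ are orthogonal. By Lemma~\ref{lem:lift}, there is a dense open subset of $Q$ consisting of points $[w_1:w_2:n]$ with $w_1,w_2\in M$ linearly independent and $n\neq0$. Let $h\in H$ fix such a point, so that $hw_1=\lambda w_1$, $hw_2=\lambda w_2$, $hn=\lambda n$ for a scalar $\lambda$.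

In case (ii), $hn=n\ne0$ gives $\lambda=1$. Then $h$ fixes a plane in $S^2$ pointwise, and $h=1$ by Lemma~\ref{lem:S2}. In case (iv), again $\lambda=1$, and $h\in SL_2$ fixes a basis of $S^1$, so $h=1$. In case (iii), $h\in SL_2$ is the scalar $\lambda$ on $S^1$, so $h=\lambda=\pm1$. Then $h$ acts trivially on $N=S^2$, and $n=hn=\lambda n$ gives $\lambda=1$.

\emph{Case (i).} Here $V$ is the space of binary sextics and there is no decomposition to use. We show first that general stabilizers are finite of bounded order, and then count the dimension of the set of points fixed by some element of prime order.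

The monomial $x^iy^{6-i}$ has weight $2i-6$, so $\langle x^iy^{6-i},x^jy^{6-j}\rangle$ vanishes for $i+j\ne6$ and, by nondegeneracy, is nonzero for $i+j=6$. The sextic $x^6+xy^5=x(x^5+y^5)$ has distinct roots, and it is isotropic because the sums $i+j$ with $i,j\in\{6,1\}$ are $12,7,2$. So the set $Q'\subset Q$ of sextics with nonzero discriminant is open and dense.

The stabilizer in $H=PGL_2$ of $[f]\in Q'$ permutes the six roots of $f$ in $\mathbb P^1$, and faithfully, since an element fixing three points is trivial. So it embeds in the symmetric group $S_6$. If it is nontrivial, it contains an element of prime order $p\in\{2,3,5\}$, and this element is conjugate to the class $\sigma_\zeta$ of $\operatorname{diag}(\zeta,1)$ for a primitive $p$-th root of unity $\zeta$. The substitution $x\mapsto\zeta x$ multiplies $x^iy^{6-i}$ by $\zeta^i$, so the fixed points of $\sigma_\zeta$ in $\mathbb P(V)$ form the union of the $\mathbb P(E_j)$, where $E_j$ is spanned by the monomials with $i\equiv j\pmod p$, $0\le i\le6$. The dimensions of $E_0,\dots,E_{p-1}$ are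
\[
p=2:\ 4,3;\qquad p=3:\ 3,2,2;\qquad p=5:\ 2,2,1,1,1 .
\]
Thus $\dim\mathbb P(E_j)\le2$ except for $p=2$, $j=0$. In that case $q(x^6+y^6)=2\langle x^6,y^6\rangle\ne0$, so $Q\cap\mathbb P(E_0)$ is a hypersurface in $\mathbb P^3$. Hence the fixed locus of $\sigma_\zeta$ in $Q$ has dimension at most $2$ in all cases.

The conjugacy class $\mathcal C$ of $\sigma_\zeta$ has dimension at most $2$, since the centralizer contains the diagonal torus. The fibers of $\{(h,\xi)\in\mathcal C\times Q: h\xi=\xi\}$ over $\mathcal C$ are translates of the fixed locus, so this set has dimension at most $4$, and so has the closure of its projection to $Q$. Removing these closures, for the finitely many $\zeta$, from $Q'$ leaves a dense open set of points with trivial stabilizer.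
\end{proof}

The one delicate point is $p=2$. The bound $\dim\mathbb P(E_0)=3$ alone gives $2+3=5=\dim Q$, which would leave open the possibility that every isotropic sextic has a symmetry of order $2$. The inequality $q|_{E_0}\ne0$ excludes it.

\begin{proof}[Proof of Theorem~\ref{thm:A1}]
The group $G$ is rational by the big cell. Let $P$ be as in Lemma~\ref{lem:quadric}. It satisfies the hypotheses of Proposition~\ref{prop:criterion} by Lemma~\ref{lem:parabolic}(b), the group $H$ acts generically freely on $G/P=Q$ by Proposition~\ref{prop:free}, and $\dim G-\dim P-\dim H=14-9-3=2$.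
\end{proof}

\section{Disconnected subgroups}\label{sec:disc}

Proposition~\ref{prop:criterion} does not require $H$ to be connected, and the dimension count depends only on $H^\circ$. So Theorem~\ref{thm:disc} follows, exactly as Theorem~\ref{thm:A1} did, once we know that $H$ acts generically freely on $Q$. The new elements of $H$ come from the centralizer of $H^\circ$. In cases (i) and (ii) Schur's lemma controls the centralizer well enough. In cases (iii) and (iv) we determine it, by identifying $H^\circ$ with a root subgroup $A_\eta$.

\subsection*{An orthogonal pair of roots}
Let $\gamma=e_1-e_2$ (long) and $\delta=e_3$ (short), with $\gamma^\vee=(1,-1,0)$ and $\delta^\vee=(-1,-1,2)$. The values of one root from each pair $\pm\eta$ on these coroots are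
\begin{equation}\label{eq:table}
\begin{array}{c|rrrrrr}
\eta&e_1&e_2&e_3&e_1-e_2&e_1-e_3&e_2-e_3\\ \hline
\langle\eta,\gamma^\vee\rangle&1&-1&0&2&1&-1\\
\langle\eta,\delta^\vee\rangle&-1&-1&2&0&-3&-3
\end{array}
\end{equation}
Identify $A_\gamma$ and $A_\delta$ with $SL_2$, with standard modules $S_\gamma$ and $S_\delta$.

\begin{lemma}\label{lem:pair}
\begin{itemize}
\item[(a)] $A_\gamma$ and $A_\delta$ commute, the kernel of $A_\gamma\times A_\delta\to G$ is $\{\pm(1,1)\}$, and $V=(S_\gamma\otimes S_\delta)\oplus S^2S_\delta$ as a module over $A_\gamma\times A_\delta$.
\item[(b)] A connected subgroup of type $A_1$ is conjugate to $A_\delta$ in case (iii) and to $A_\gamma$ in case (iv).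
\item[(c)] $C_G(A_\gamma)=A_\delta$ and $C_G(A_\delta)=A_\gamma$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The characters $\pm\gamma\pm\delta$ have values $(\pm2,\pm2)$, which do not occur in \eqref{eq:table}. So they are not roots, $[\mathfrak g_{\pm\gamma},\mathfrak g_{\pm\delta}]=0$, and the two connected groups commute. By the first three columns the weights of $V$ for $(\gamma^\vee,\delta^\vee)$ are the four pairs $(\pm1,\pm1)$ together with $(0,2),(0,0),(0,-2)$. This is the character of the stated module. A pair acting trivially on $S_\gamma\otimes S_\delta$ consists of two scalars with product $1$, so it is $\pm(1,1)$, and these pairs act trivially on $V$.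

(b) In case (iv), $\nu=(1,0,-1)$ is $W$-conjugate to $\gamma^\vee$, so we may assume $\nu=\gamma^\vee$. The algebra $\operatorname{Lie}H$ is spanned by the differential of $\nu$ and by vectors of weight $2$ and $-2$ for $\nu$. By \eqref{eq:table} the only roots with $\langle\eta,\gamma^\vee\rangle=\pm2$ are $\pm\gamma$. So these vectors span $\mathfrak g_{\gamma}$ and $\mathfrak g_{-\gamma}$, and $\operatorname{Lie}H=\operatorname{Lie}A_\gamma$. In case (iii), $\nu=(1,1,-2)$ is $W$-conjugate to $\delta^\vee$, the only roots with $\langle\eta,\delta^\vee\rangle=\pm2$ are $\pm\delta$, and so $\operatorname{Lie}H=\operatorname{Lie}A_\delta$. (This is an instance of the conjugacy of $\mathfrak{sl}_2$-triples with the same neutral element; Malcev, Kostant 1959.)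

(c) The invariants of $A_\gamma$ in $\mathfrak g$ lie in the zero weight space of $\gamma^\vee$, which by \eqref{eq:table} is $\mathfrak t\oplus\mathfrak g_\delta\oplus\mathfrak g_{-\delta}$, of dimension $4$. This space contains the differential of $\gamma^\vee$, which is not invariant. So $\dim C_G(A_\gamma)\le3$, and $C_G(A_\gamma)^\circ=A_\delta$ by (a). The group $C_G(A_\gamma)$ normalizes $A_\delta$, all of whose automorphisms are inner, so $C_G(A_\gamma)=A_\delta\cdot C_G(A_\gamma A_\delta)$. The coroots $\gamma^\vee,\delta^\vee$ are linearly independent, so $T\subset A_\gamma A_\delta$ and $C_G(A_\gamma A_\delta)\subseteq T$. An element $t\in T$ centralizes both groups if and only if $\gamma(t)=\delta(t)=1$, that is, $t_1=t_2$ and $t_3=1$, that is, $t\in\{1,z\}$. Since $z=\gamma^\vee(-1)=\delta^\vee(-1)$ lies in both groups, $C_G(A_\gamma)=A_\delta$. The zero weight space of $\delta^\vee$ is $\mathfrak t\oplus\mathfrak g_\gamma\oplus\mathfrak g_{-\gamma}$, so the argument holds with $\gamma$ and $\delta$ exchanged.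
\end{proof}

\begin{remark}\label{rem:cases}
A connected subgroup $H$ of type $A_1$ lies in a proper parabolic subgroup if and only if it is in case (iii) or (iv). Indeed, $A_\gamma$ and $A_\delta$ are conjugate to the groups $L'$ of the two maximal parabolic subgroups, since every root is $W$-conjugate to a simple root. Conversely, let $H\subseteq P=R\rtimes L$. Then $H\cap R$ is a normal unipotent subgroup of $H$, hence trivial, so by Lemma~\ref{lem:parabolic}(c) and dimension $H\cong L'\cong SL_2$, which excludes (i) and (ii). Case (ii) occurs for the diagonal $SL_2\to A_\gamma\times A_\delta$, because $S^1\otimes S^1=S^2\oplus1$. For case (i), let $(x_\eta,h_\eta,y_\eta)$ be the $\mathfrak{sl}_2$-triples of the simple roots $\alpha=e_2-e_1$, $\beta=e_1$. The cocharacter $10\alpha^\vee+6\beta^\vee=(2,4,-6)$ takes the value $2$ on both simple roots and $\alpha-\beta$ is not a root, so $(x_\alpha+x_\beta,\ 10h_\alpha+6h_\beta,\ 10y_\alpha+6y_\beta)$ is an $\mathfrak{sl}_2$-triple with $(a,b)=(4,2)$.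
\end{remark}

\subsection*{Generic freeness}

\begin{proposition}\label{prop:freedisc}
Every closed subgroup $H\subset G$ with $H^\circ$ of type $A_1$ acts generically freely on $Q$.
\end{proposition}

\begin{proof}
Let $C=C_G(H^\circ)$ and $F=H\cap C$. Automorphisms of $SL_2$ and $PGL_2$ are inner, so every element of $H$ is a product $hf$ with $h\in H^\circ$, $f\in C$, and then $f\in F$. Thus $H=H^\circ F$. The group $F$ is finite, since $F\cap H^\circ$ lies in the finite center of $H^\circ$ and $F/(F\cap H^\circ)$ embeds in $H/H^\circ$. In each case we use an invariant of $H^\circ$ or a determination of the $H^\circ$-component to reduce to finitely many proper closed conditions indexed by $F$.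

\emph{Case (i).} By Schur's lemma $C$ consists of scalars $\lambda\in SO(V)$, so $\lambda^2=\lambda^7=1$ and $C=1$. Then $H=H^\circ$, and Proposition~\ref{prop:free} applies.

\emph{Case (ii).} Choose an orthonormal basis of $S^2$ for its invariant form, so that $h\in H^\circ$ acts by a $3\times3$ matrix with $h^Th=1$. Identify the isotypic component $S^2\oplus S^2$ with the space $V'$ of $3\times2$ matrices $w$, on which $H^\circ$ acts by left multiplication, and write $V=V'\oplus N$ with $\dim N=1$. By Schur's lemma $f\in F$ acts by $(w,n)\mapsto(wm,\varepsilon n)$ with $m\in GL_2$, and $\varepsilon=\pm1$ because $q|_N\neq0$ is preserved. The Gram matrix $\Gamma(w)=w^Tw$ is invariant under $H^\circ$, so it detects $m$ alone. For $m\ne\pm1$ the closed cone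
\[
Z_m=\{w\in V': m^T\,\Gamma(w)\,m=\Gamma(w)\}
\]
is proper: there is a column vector $v\in k^2$ with $m^Tv\ne\pm v$, and the matrix $w$ with rows $v^T,0,0$ has $\Gamma(w)=vv^T\ne(m^Tv)(m^Tv)^T$. Let $O\subset V'$ be the set of $w$ of rank $2$ outside the finitely many $Z_m$ with $m\neq\pm1$ coming from $F$. Lemma~\ref{lem:lift} gives a dense open set of points $[w+n]\in Q$ with $w\in O$ and $n\ne0$.

Let $hf$ fix such a point, so $hwm=\lambda w$ and $\varepsilon n=\lambda n$. Then $\lambda=\varepsilon=\pm1$, and
\[
\Gamma(w)=\lambda^2w^Tw=(hwm)^T(hwm)=m^T\,\Gamma(w)\,m .
\]
Hence $m=\pm1$, and $\det f=1$ gives $\varepsilon=1$ in both cases. The Gram matrix cannot exclude $m=-1$; here we use that $f$ lies in $G$ and not only in $SO(V)$. If $m=-1$, then $f$ is an involution with eigenvalue $-1$ of multiplicity $6$, contrary to Lemma~\ref{lem:involution}(a). So $m=1$, $f=1$, $\lambda=1$ and $hw=w$. As $w$ has rank $2$, Lemma~\ref{lem:S2} gives $h=1$.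

\emph{Setting for cases (iii) and (iv).} By Lemma~\ref{lem:pair} we may assume $H=FA_\delta$ with $F\subset A_\gamma$ in case (iii), and $H=A_\gamma F$ with $F\subset A_\delta$ in case (iv). Write vectors of $V$ as $w+n$, where $w\in S_\gamma\otimes S_\delta$ is a $2\times2$ matrix and $n\in N=S^2S_\delta$. A pair $(g,h)\in SL_2\times SL_2$ acts by $w\mapsto gwh^T$, $n\mapsto hn$. The two summands are non-isomorphic irreducible modules, hence orthogonal, and on the first $q$ is a nonzero multiple of the invariant form $\det$. Let $Q^\circ\subset Q$ be the set where $q(n)\ne0$. It is open and dense by Lemma~\ref{lem:lift}, and $w$ is invertible on it. If $(g,h)$ fixes $[w+n]\in Q^\circ$, then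
\begin{equation}\label{eq:fix}
hn=\lambda n,\qquad gwh^T=\lambda w,
\end{equation}
and $q(hn)=q(n)\neq0$ gives $\lambda=\pm1$. Suppose one of $g,h$ is $\pm1$. The second equation shows that the other is a scalar, hence also $\pm1$. Then $hn=n$, so $\lambda=1$ and $g=h^{-1}=h$, and $(g,h)$ is trivial in $G$. It remains to exclude, for a general point, pairs with $g\ne\pm1$ and $h\ne\pm1$.

\emph{Case (iv).} Here $h\in F$. For $h\in F\setminus\{\pm1\}$ the eigenspaces of $h$ on $N$ are proper subspaces by Lemma~\ref{lem:S2}. Let $O\subset N$ be the complement of these finitely many subspaces. By Lemma~\ref{lem:lift} the points of $Q^\circ$ with $n\in O$ form a dense open set, and there the first equation of \eqref{eq:fix} forces $h=\pm1$.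

\emph{Case (iii).} Here $g\in F$ and $h$ ranges over all of $SL_2$, but the second equation of \eqref{eq:fix} determines it. For $g\in F\setminus\{\pm1\}$ and $\lambda=\pm1$ put
\[
h_{g,\lambda}(w)=(\lambda\,w^{-1}g^{-1}w)^T\in SL_2,\qquad Z_{g,\lambda}=\{[w+n]\in Q^\circ: h_{g,\lambda}(w)\,n=\lambda n\}.
\]
The matrix $h_{g,\lambda}(w)$ depends regularly on $w$ and is unchanged by scaling, so $Z_{g,\lambda}$ is closed in $Q^\circ$. It is proper. Indeed, fix an invertible $w$. Since $g$ is not a scalar, $h_{g,\lambda}(w)\neq\pm1$, and by Lemma~\ref{lem:S2} its $\lambda$-eigenspace in $N$ is a proper subspace. Choose $n$ outside it with $q(n)\neq0$, and rescale $n$ so that $q(n)=-q(w)$; then $[w+n]\in Q^\circ\setminus Z_{g,\lambda}$. Outside the finitely many $Z_{g,\lambda}$, equations \eqref{eq:fix} force $g=\pm1$.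
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:disc}]
Apply Proposition~\ref{prop:criterion} with $P$ as in Lemma~\ref{lem:quadric}, using Lemma~\ref{lem:parabolic}(b), Proposition~\ref{prop:freedisc} and $\dim H=3$.
\end{proof}

\section{Connected subgroups}\label{sec:connected}

Let $H\subseteq G$ be connected. The criterion with the quadric applies only when $3\le\dim H\le5$, so Theorem~\ref{thm:conn} needs other arguments. We repeatedly use the following: if multiplication identifies $Z\times G'$ with a subvariety of $G$, where $G'\supseteq H$ is a closed subgroup, then the quotient of that subvariety by $H$ on the right is $Z\times G'/H$.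

\subsection*{Subgroups of a proper parabolic subgroup}
Here $G/H$ is built from tori and quotients of unipotent groups.

\begin{lemma}\label{lem:unipotent}
If $R$ is a unipotent group and $R'\subseteq R$ is a closed subgroup, then $R/R'$ is isomorphic to an affine space.
\end{lemma}

\begin{proof}
Suppose $R'\ne R$. As $R$ is nilpotent, the normalizer $N$ of $R'$ is strictly larger than $R'$, and both are connected by (F4), so there is $X\in\operatorname{Lie}N\setminus\operatorname{Lie}R'$. Put $E=\exp(kX)\cong\mathbb G_a$, a closed subgroup of $N$. The intersection $E\cap R'$ is a connected proper closed subgroup of $E$, hence trivial. So $R''=ER'$ is a closed subgroup equal to $E\ltimes R'$, and multiplication $E\times R'\to R''$ is an isomorphism of varieties by (F2). Repeat with $R''$ in place of $R'$. After finitely many steps, multiplication gives an isomorphism $E_n\times\dots\times E_1\times R'\cong R$, and $R/R'\cong\mathbb A^n$.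
\end{proof}

\begin{proposition}\label{prop:inparabolic}
If a connected closed subgroup $H$ lies in a proper parabolic subgroup of $G$, then $G/H$ is rational.
\end{proposition}

\begin{proof}
Let $P_1\supseteq H$ be parabolic and $R^-$ the unipotent radical of an opposite parabolic subgroup. Multiplication $R^-\times P_1\to G$ is an open immersion, so $R^-\times P_1/H$ is open in $G/H$. It suffices to show that $P_1/H$ is rational for one choice of $P_1$.

\emph{$H$ solvable.} After conjugation $H\subseteq B=TU$. The image of $H$ in $B/U\cong T$ is a subtorus $T_H$, and it has a complement, $T=T''\times T_H$. Both $UH$ and $UT_H$ are the preimage of $T_H$ in $B$, so multiplication gives $T''\times UH\cong B$ and $B/H\cong T''\times UH/H$. The group $U$ acts transitively on $UH/H$ with stabilizer $U\cap H$, so $UH/H\cong U/(U\cap H)$ is an affine space by Lemma~\ref{lem:unipotent}.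

\emph{$H$ not solvable.} After conjugation $H\subseteq P=R\rtimes L$, a maximal parabolic subgroup. By Lemma~\ref{lem:parabolic}(c), $RH\supseteq RL'$. By part (a), $P/RL'\cong\mathbb G_m$, and $RH/RL'$ is a connected closed subgroup of it. So $RH=P$ or $RH=RL'$. In the first case $P/H\cong R/(R\cap H)$. In the second case $P=\beta^\vee(\mathbb G_m)\ltimes RH$, so $P/H\cong\mathbb G_m\times R/(R\cap H)$. Both are rational by Lemma~\ref{lem:unipotent}.
\end{proof}

\subsection*{Subgroups of no proper parabolic subgroup}
We use the theorem of Borel and Tits: for a nontrivial connected unipotent closed subgroup $R_1$ of $G$, the normalizer $N_G(R_1)$ lies in a proper parabolic subgroup.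

\begin{lemma}\label{lem:irreducible}
A connected closed subgroup $H$ contained in no proper parabolic subgroup of $G$ is either of type $A_1$, or conjugate to a semisimple subgroup containing $T$ whose set of roots $\Psi$ is the set of all roots, the set of long roots, or $\{\pm\gamma,\pm\delta\}$.
\end{lemma}

\begin{proof}
As $H$ normalizes $R_u(H)$, the theorem of Borel and Tits gives $R_u(H)=1$. If the connected center of $H$ were a nontrivial torus, take a nontrivial cocharacter $\mu$ of it, conjugated into $T$. Then $H\subseteq C_G(\mu)^\circ$, which lies in the parabolic subgroup generated by $T$ and the $U_\eta$ with $\langle\eta,\mu\rangle\ge0$; this subgroup is proper because some root is negative on $\mu$. So $H$ is semisimple, and $H\neq1$. In rank $1$ it is of type $A_1$.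

In rank $2$ we may assume $T\subseteq H$. Then $\operatorname{Lie}H=\mathfrak t\oplus\bigoplus_{\eta\in\Psi}\mathfrak g_\eta$, where $\Psi=-\Psi$ contains two non-proportional roots. Moreover $\Psi$ is closed: if $\eta,\eta'\in\Psi$ and $\eta+\eta'$ is a root, then $\mathfrak g_{\eta+\eta'}=[\mathfrak g_\eta,\mathfrak g_{\eta'}]$, so $\eta+\eta'\in\Psi$. Count the pairs of short roots in $\Psi$, up to the action of $S_3$. If $\pm e_1,\pm e_2\in\Psi$, then $-e_3=e_1+e_2\in\Psi$, so $\Psi$ contains all short roots and all their differences $e_i-e_j$. If $\pm e_3$ is the only short pair, then $\Psi$ contains a long root, but not $e_i-e_3$ for $i=1,2$, since $(e_i-e_3)+e_3=e_i$. So $\Psi=\{\pm\gamma,\pm\delta\}$. If $\Psi$ has no short root, it contains two long pairs, say $\pm(e_1-e_2)$ and $\pm(e_2-e_3)$, and then also $\pm(e_1-e_3)$.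
\end{proof}

The two proper subgroups of rank $2$ have dimensions $8$ and $6$, too large to act generically freely on $Q$. Their quotients have dimensions $6$ and $8$, which match a hypersurface in $V$ and the Borel subgroup.

\begin{proposition}\label{prop:A2}
If $\Psi$ is the set of long roots, then $G/H$ is isomorphic to an open subset of the affine quadric $\{q=q(v_0)\}\subset V$, and it is rational.
\end{proposition}

\begin{proof}
We show that $H$ is the stabilizer $G_{v_0}$, first for Lie algebras and then for components. The algebra $\mathfrak t$ kills $v_0$, and $\mathfrak g_\eta v_0\subseteq V_\eta=0$ for $\eta$ long. For $\eta$ short, $\mathfrak g_\eta v_0\ne0$: otherwise, since $N_G(T)$ preserves the line $V_0$ and permutes the short roots transitively, all root spaces would kill $v_0$, against the irreducibility of $V$. The algebra $\operatorname{Lie}G_{v_0}$ is $T$-stable and contains $\mathfrak t$, so it is the sum of $\mathfrak t$ and some root spaces. Hence it equals $\operatorname{Lie}H$, and $H=G_{v_0}^\circ$.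

Let $g\in G_{v_0}$. It normalizes $H$, so $gTg^{-1}$ is a maximal torus of $H$, and after multiplying $g$ by an element of $H$ we have $g\in N_G(T)$. The Weyl group of $H$ is $S_3\subset W=S_3\times\{\pm1\}$, so after a second such multiplication $g$ represents $1$ or $-1$. The class $-1$ is impossible, since then $gv_0=-v_0$ by Lemma~\ref{lem:involution}(b). So $g\in T\subset H$, and $G_{v_0}=H$.

By (F2), $G/H\cong Gv_0$, of dimension $14-8=6$. The orbit lies in $\{q=q(v_0)\}$, whose projective closure is a smooth quadric of dimension $6$ because $q(v_0)\ne0$. This quadric is irreducible, and rational by projection from one of its points. The orbit is open in its closure and has full dimension, so it is open in the quadric.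
\end{proof}

\begin{proposition}\label{prop:A1A1}
If $\Psi=\{\pm\gamma,\pm\delta\}$, then a Borel subgroup has an open orbit on $G/H$, and $G/H$ is rational.
\end{proposition}

\begin{proof}
The subgroup $H$ meets $B$ in a large group, so we move it into general position with respect to $B$. By Lemma~\ref{lem:involution}(a) the fixed space of $z$ in $\mathfrak g$ is $\operatorname{Lie}H$, so $H=C_G(z)^\circ$. Let $s\in N_G(T)$ represent $-1$. By Lemma~\ref{lem:involution}, $s$ is an involution and is conjugate to $z$. So we may replace $H$ by $H'=C_G(s)^\circ$, of dimension $6$.

Conjugation by $s$ inverts $T$ and sends $U_\eta$ to $U_{-\eta}$, so $sBs^{-1}$ is the opposite Borel subgroup and $B\cap sBs^{-1}=T$. Elements of $D=B\cap H'$ commute with $s$, so $D\subseteq B\cap sBs^{-1}=T$, and every $t\in D$ satisfies $t=sts^{-1}=t^{-1}$. Hence $D$ is finite. The $B$-orbit of the base point of $G/H'$ is isomorphic to $B/D$ and has dimension $8=14-6$, so it is open. Since $D\subseteq T$, multiplication $U\times T\cong B$ gives $B/D\cong U\times T/D$, the product of an affine space and a torus.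
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:conn}]
If $H$ lies in a proper parabolic subgroup, use Proposition~\ref{prop:inparabolic}. Otherwise Lemma~\ref{lem:irreducible} applies. Type $A_1$ is Theorem~\ref{thm:A1}. If $\Psi$ is the set of all roots, then $H=G$ and $G/H$ is a point. The two remaining cases are Propositions~\ref{prop:A2} and \ref{prop:A1A1}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CZ}
CheeWhye Chin and De-Qi Zhang, \emph{Rationality of homogeneous varieties}, arXiv:1504.05402 (2015).

\bibitem{Serre}
Serre, \emph{Galois Cohomology}.

\end{thebibliography}
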